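# M-embedded norms on uncountable $c_0(\Gamma)$ have no extreme points

## The theorem and the notions in it

All Banach spaces are real; $B_X$ and $S_X$ are the closed unit ball and the unit sphere of $X$; $e_\gamma$ are the unit vectors of $c_0(\Gamma)$.

**Theorem 1.** Let $\Gamma$ be uncountable and let $X=(c_0(\Gamma),\|\cdot\|)$ be an M-embedded renorming of $c_0(\Gamma)$ with $\|f\|\le C\|f\|_\infty$ for all $f$. Then for every $x\in S_X$ we have $\|x\pm C^{-1}e_\gamma\|\le 1$ for all but countably many $\gamma\in\Gamma$. Hence no point of $S_X$ is an extreme point of $B_X$, and $X$ is not strictly convex. In particular, no M-embedded strictly convex renorming of $c_0(\Gamma)$ exists, with or without a 1-unconditional basis.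

The theorem answers a question from Trond A. Abrahamsen, Petr Hájek, Vegard Lima, Stanimir Troyanski, "Strictly convex norms and the local diameter two property", arXiv:2410.18473 (2024): for uncountable $\Gamma$, can one find an equivalent norm on $c_0(\Gamma)$ that is at once strictly convex and M-embedded and has a 1-unconditional basis? Two facts are known background. For every infinite $\Gamma$, $c_0(\Gamma)$ has a strictly convex renorming with a 1-unconditional basis; and $c_0(\mathbb N)$ has an equivalent norm that is strictly convex and M-embedded. So neither strict convexity alone nor the countable case is the obstacle. The theorem says the answer is no, and that the basis plays no part. Let us go through the words.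

**Definition (renorming).** A renorming of $c_0(\Gamma)$ is $c_0(\Gamma)$ with a norm equivalent to $\|\cdot\|_\infty$. Unless another norm is named, $c_0(\Gamma)$ carries $\|\cdot\|_\infty$.

**Definition (strict convexity, extreme points).** A norm is strictly convex if $\frac12\|x+y\|=\|x\|=\|y\|$ implies $x=y$. A point $x\in B_X$ is extreme if $x=\frac12(y+z)$ with $y,z\in B_X$ forces $y=z=x$.

If $X\ne\{0\}$ is strictly convex, every $x\in S_X$ is extreme: from $x=\frac12(y+z)$ with $y,z\in B_X$ we get $1=\frac12\|y+z\|\le\frac12(\|y\|+\|z\|)\le1$, so $\|y\|=\|z\|=\frac12\|y+z\|=1$ and $y=z$. Euclidean norms are strictly convex by the parallelogram law. The norm $\|\cdot\|_\infty$ on $\mathbb R^2$ is not: take $(1,1)$ and $(1,-1)$. If $\|x\|<1$ and $X\neq\{0\}$, then $x$ is never extreme, since $x\pm\delta y\in B_X$ for any unit vector $y$ and small $\delta>0$. So in Theorem 1 the ball $B_X$ has no extreme points at all.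

**Definition (1-unconditional basis).** A family $(e_\alpha)_{\alpha\in A}$ of nonzero vectors with closed linear span $X$, $A$ possibly uncountable, is a 1-unconditional basis if for every finite $F\subset A$ and scalars with $|b_\alpha|\le|a_\alpha|$ ($\alpha\in F$) we have $\|\sum_{F}b_\alpha e_\alpha\|\le\|\sum_{F}a_\alpha e_\alpha\|$.

The unit vectors of $(c_0(\Gamma),\|\cdot\|_\infty)$ form one. The vectors $(1,0),(1,1)$ in $(\mathbb R^2,\|\cdot\|_\infty)$ do not: the coefficients $(1,-1)$ give $(0,-1)$, of norm $1$, while $(1,1)$ give $(2,1)$, of norm $2$, although the moduli agree.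

For M-embeddedness we need the third dual. An element $\varphi\in X^*$ acts on $X^{**}$ by $\varphi(F)=F(\varphi)$, so $X^*\subset X^{***}$ isometrically. Given $\Theta\in X^{***}$, put
$$\varphi=\Theta|_X\in X^*,\qquad u=\Theta-\varphi .$$
Then $u$ vanishes on $X$, that is, $u\in X^\perp=\{x^{***}\in X^{***}:x^{***}|_X=0\}$. Since $X^*\cap X^\perp=\{0\}$ inside $X^{***}$, always $X^{***}=X^\perp\oplus X^*$ as vector spaces. The question is how norms add.

**Definition (M-embedded).** $X$ is M-embedded if it is an M-ideal in its bidual, that is, $X^{***}=X^\perp\oplus_1X^*$. In the notation just introduced, $\|\Theta\|=\|\varphi\|+\|u\|$ for every $\Theta\in X^{***}$.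

Every reflexive space is M-embedded, because then $X^\perp=\{0\}$. The basic nonreflexive example comes next.

Finally, recall that $c_0(\Gamma)^*=\ell_1(\Gamma)$ and $c_0(\Gamma)^{**}=\ell_\infty(\Gamma)$. For a bounded operator $T:c_0(\Gamma)\to X$ the operator $T^{**}:\ell_\infty(\Gamma)\to X^{**}$ satisfies $\varphi(T^{**}f)=\langle f,T^*\varphi\rangle$ for $\varphi\in X^*$, and $\|T^{**}\|=\|T\|$.

## The supremum norm by hand

*The space $(c_0(\Gamma),\|\cdot\|_\infty)$ is M-embedded for every $\Gamma$.* Let $v\in\ell_1(\Gamma)$, let $u\in X^{***}$ vanish on $c_0(\Gamma)$, and let $\varepsilon>0$. Choose a finitely supported $x\in B_X$ with $v(x)>\|v\|-\varepsilon$ and $f\in B_{\ell_\infty(\Gamma)}$ with $u(f)>\|u\|-\varepsilon$. Take a finite $F\subset\Gamma$ containing the support of $x$ with $\sum_{\gamma\notin F}|v(\gamma)|<\varepsilon$, and let $g=f\mathbf 1_{\Gamma\setminus F}$. Since $f-g\in c_0(\Gamma)$, we have $u(g)=u(f)$. Also $|v(g)|<\varepsilon$, and $u(x)=0$. As $x$ and $g$ have disjoint supports, $\|x+g\|_\infty\le1$, so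
$$\|u+v\|\ge(u+v)(x+g)=v(x)+u(f)+v(g)\ge\|u\|+\|v\|-3\varepsilon .$$
With the triangle inequality, $\|u+v\|=\|u\|+\|v\|$. What the computation used is that a vector $x\in X$ and a far tail $g$ of an element of the bidual can be added without pushing the norm above $1$.

*The ball has no extreme points if $\Gamma$ is infinite.* If $\|x\|_\infty=1$, then $|x(\gamma)|\le\frac12$ for all but finitely many $\gamma$, and for those $\|x\pm\frac12e_\gamma\|_\infty\le1$. This is the conclusion of Theorem 1 with a finite exceptional set. For a general M-embedded norm we will obtain finitely many exceptions to the weaker inequality $\|x\pm C^{-1}e_\gamma\|\le1+\varepsilon$. Removing the $\varepsilon$ costs a countable set, and there uncountability of $\Gamma$ enters.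

## What a weak* limit in $X^*$ forgets

It pays to work with an operator $T:c_0(\Gamma)\to X$, $\|T\|\le1$, in place of a scaled identity. Suppose that for some $x\in B_X$ and $\varepsilon>0$ there are distinct $\gamma_1,\gamma_2,\dots$ with $\|x+Te_{\gamma_n}\|>1+\varepsilon$. Choose $\varphi_n\in B_{X^*}$ with
$$\varphi_n(x)+\varphi_n(Te_{\gamma_n})>1+\varepsilon .\tag{1}$$
Since $\varphi_n(x)\le1$, the numbers $\varphi_n(Te_{\gamma_n})$ stay above $\varepsilon$.

The natural first move is to take a weak* cluster point $\varphi\in B_{X^*}$ of $(\varphi_n)$. We retain $\varphi(x)$, a cluster value of $\varphi_n(x)$. But $T^*\varphi\in\ell_1(\Gamma)$ forces $\varphi(Te_{\gamma_m})\to0$ as $m\to\infty$, so the contribution of at least $\varepsilon$ in (1) has disappeared. A limit in $X^*$ tests against fixed vectors of $X$, and the vectors $Te_{\gamma_n}$ run away.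

So we take the cluster point $\Theta$ in $X^{***}$. It splits as $\varphi+u$, and we hope that $u$ carries the lost contribution. If one $g\in B_{X^{**}}$ satisfies $u(g)=\lim\varphi_n(Te_{\gamma_n})$, then (1) yields $1+\varepsilon\le\varphi(x)+u(g)\le\|\varphi\|+\|u\|$, and M-embeddedness says that the right side is $\|\Theta\|\le1$.

Which $g$? The first guess is $g=T^{**}f$ with $f$ the indicator of $\{\gamma_1,\gamma_2,\dots\}$. Then $\varphi_n(T^{**}f)=\sum_m\varphi_n(Te_{\gamma_m})$, and here is the obstruction: this sum contains the wanted diagonal term $m=n$ and everything else too. Suppose that $T^*\varphi_n$ has $\gamma_n$-coordinate $\frac12$, $\gamma_{n+1}$-coordinate $-\frac12$, and all others $0$. Each fixed coordinate tends to $0$ and the diagonal terms equal $\frac12$, yet $\langle f,T^*\varphi_n\rangle=0$ for all $n$: the moving mass to the right of the diagonal cancels the diagonal.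

In this toy case the cure is to keep only even indices: the indicator of $\{\gamma_2,\gamma_4,\dots\}$ pairs with $T^*\varphi_{2k}$ to give $\frac12$. In general, we choose a sparse set of indices, so sparse that off the diagonal the sum sees only the limits of the fixed coordinates. Those limits are exactly what $\varphi$ accounts for, and they cancel in $u=\Theta-\varphi$.

## A sparse indicator tested in the third dual

**Proposition 2.** Let $X$ be M-embedded, $T:c_0(\Gamma)\to X$ linear with $\|T\|\le1$, and $x\in B_X$. Then for every $\varepsilon>0$ the set $\{\gamma:\|x+Te_\gamma\|>1+\varepsilon\}$ is finite. Consequently $\|x\pm Te_\gamma\|\le1$ for all but countably many $\gamma$.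

*Proof.* **Step 1 (set up the matrix).** We turn the failure of the claim into numbers. If the set is infinite, take distinct $\gamma_1,\gamma_2,\dots$ in it and $\varphi_n\in B_{X^*}$ satisfying (1). Put
$$\psi_n=T^*\varphi_n\in\ell_1(\Gamma),\qquad a_n(m)=\psi_n(\gamma_m)=\varphi_n(Te_{\gamma_m}).$$
Then $\sum_m|a_n(m)|\le\|\psi_n\|_1\le1$ for each $n$.

**Step 2 (make the columns converge).** We want every fixed coordinate to have a limit. For fixed $m$ the sequence $(a_n(m))_n$ is bounded, so a diagonal argument gives infinitely many $n$ along which $a_n(m)$ converges for every $m$. We keep only the pairs $(\varphi_n,\gamma_n)$ with these $n$ and relabel them $1,2,\dots$; this deletes rows and the corresponding columns, and (1) persists. So we may assume $a_n(m)\to a(m)$ for every $m$. For each $M$, $\sum_{m\le M}|a(m)|=\lim_n\sum_{m\le M}|a_n(m)|\le1$, hence $\sum_m|a(m)|\le1$.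

**Step 3 (thin out the indices).** We pick indices so sparse that the off-diagonal entries are controlled. Choose $n_1<n_2<\cdots$ such that for every $k\ge1$
$$\sum_{j<k}|a_{n_k}(n_j)-a(n_j)|<\tfrac1k,\qquad \sum_{m\ge n_k}|a(m)|<\tfrac1k,\qquad \sum_{m\ge n_{k+1}}|a_{n_k}(m)|<\tfrac1k .\tag{2}$$
This is possible inductively. Once $n_1,\dots,n_{k-1}$ are chosen, the conditions on $n_k$ are the first one, which holds for large $n_k$ because finitely many columns converge; the second one, which concerns the tail of a convergent series; and the third one with $k-1$ in place of $k$ (if $k\ge2$), which concerns the tail of the convergent series $\sum_m|a_{n_{k-1}}(m)|$. All hold for $n_k$ large.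

**Step 4 (evaluate at the sparse indicator).** We check that the sparse indicator sees the diagonal plus a constant. Let $f\in\ell_\infty(\Gamma)$ be the indicator of $\{\gamma_{n_k}:k\in\mathbb N\}$ and $s=\sum_ja(n_j)$. Then $\|T^{**}f\|\le\|f\|_\infty=1$ and
$$\varphi_{n_k}(T^{**}f)=\langle f,\psi_{n_k}\rangle=\sum_{j<k}a_{n_k}(n_j)+a_{n_k}(n_k)+\sum_{j>k}a_{n_k}(n_j).$$
The last sum is at most $1/k$ in modulus by the third condition in (2), since $j>k$ means $n_j\ge n_{k+1}$. The first sum differs from $\sum_{j<k}a(n_j)$ by at most $1/k$, and this in turn differs from $s$ by at most $\sum_{m\ge n_k}|a(m)|<1/k$. So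
$$\bigl|\varphi_{n_k}(T^{**}f)-a_{n_k}(n_k)-s\bigr|\le\tfrac3k .\tag{3}$$

**Step 5 (pass to the limit in $X^{***}$).** We compute the two components of the limit. By Banach–Alaoglu, $(\varphi_{n_k})_k$ has a $\sigma(X^{***},X^{**})$-cluster point $\Theta\in B_{X^{***}}$; fix a subnet converging to it. Let $\varphi=\Theta|_X$ and $u=\Theta-\varphi\in X^\perp$. Along the subnet, $\varphi_{n_k}(x)\to\Theta(x)=\varphi(x)$. For every $m$,
$$(T^*\varphi)(\gamma_m)=\varphi(Te_{\gamma_m})=\Theta(Te_{\gamma_m})=\lim_k a_{n_k}(m)=a(m).$$
Now $T^*\varphi$ belongs to $\ell_1(\Gamma)$, so its pairing with $f$ is a coordinatewise sum: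
$$\varphi(T^{**}f)=\langle f,T^*\varphi\rangle=\sum_j(T^*\varphi)(\gamma_{n_j})=\sum_ja(n_j)=s .$$
Along the subnet $\varphi_{n_k}(T^{**}f)\to\Theta(T^{**}f)$, so (3) shows that $a_{n_k}(n_k)$ converges along the subnet, and
$$u(T^{**}f)=\Theta(T^{**}f)-s=\lim a_{n_k}(n_k)=\lim\varphi_{n_k}(Te_{\gamma_{n_k}}).$$
The constant $s$ has cancelled, and $u$ carries exactly the diagonal.

**Step 6 (use M-embeddedness).** Taking the limit of (1) along the subnet,
$$1+\varepsilon\le\varphi(x)+u(T^{**}f)\le\|\varphi\|+\|u\|=\|\Theta\|\le1,$$
where the second inequality uses $\|x\|\le1$ and $\|T^{**}f\|\le1$, and the equality is M-embeddedness. This is a contradiction, so the set is finite.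

**Step 7 (remove $\varepsilon$).** We pass from finite to countable. Apply the first part to $T$ and to $-T$ with $\varepsilon=1/k$, $k\in\mathbb N$. The union of these finite sets is countable, and for $\gamma$ outside it $\|x\pm Te_\gamma\|\le1+1/k$ for all $k$. $\blacksquare$

The hypothesis on $X$ entered only at the single equality in Step 6. For a general Banach space one has only $\|u\|\le\|\Theta\|+\|\varphi\|\le2$, and then there is no contradiction.

## Two points of the ball with midpoint $x$

*Proof of Theorem 1.* The operator $T=C^{-1}\mathrm{Id}:(c_0(\Gamma),\|\cdot\|_\infty)\to X$ has norm at most $1$. By Proposition 2, for $x\in S_X$ we have $\|x\pm C^{-1}e_\gamma\|\le1$ for all but countably many $\gamma$. Since $\Gamma$ is uncountable, at least one such $\gamma$ exists. Put $y=x+C^{-1}e_\gamma$ and $z=x-C^{-1}e_\gamma$. Then $y\ne z$, both lie in $B_X$, and $x=\frac12(y+z)$, so $x$ is not extreme. Moreover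
$$1=\|x\|=\tfrac12\|y+z\|\le\tfrac12(\|y\|+\|z\|)\le1,$$
so $\frac12\|y+z\|=\|y\|=\|z\|=1$ with $y\ne z$, and the norm is not strictly convex. $\blacksquare$

## A strictly convex norm on $c_0(\mathbb N)$ that is not M-embedded

Proposition 2 also says something about countable index sets: the first part is a test that a norm must pass. Let us test the simplest strictly convex renorming of $c_0(\mathbb N)$. The following lemma, also needed later, produces it.

**Lemma 3.** If $p$ and $q$ are norms on a vector space and $q$ is strictly convex, then $p+q$ is strictly convex.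

*Proof.* Let $r=p+q$ and $r(x)=r(y)=\frac12r(x+y)$. Then
$$\bigl(p(x)+p(y)-p(x+y)\bigr)+\bigl(q(x)+q(y)-q(x+y)\bigr)=0,$$
and both brackets are $\ge0$, so $q(x+y)=q(x)+q(y)$. If $x=0$ or $y=0$, then $r(x)=r(y)=0$ and $x=y=0$. Otherwise let $\alpha=q(x)$, $\beta=q(y)$, and assume $\alpha\le\beta$ by symmetry. Then
$$q\Bigl(\frac x\alpha+\frac y\beta\Bigr)\ge\frac{q(x+y)}\alpha-\Bigl(\frac1\alpha-\frac1\beta\Bigr)q(y)=\frac{\alpha+\beta}\alpha-\frac\beta\alpha+1=2 .$$
Since $x/\alpha$ and $y/\beta$ have $q$-norm $1$, equality holds and strict convexity of $q$ gives $x/\alpha=y/\beta$. Thus $y=tx$ with $t>0$, and $r(x)=r(y)$ gives $t=1$. $\blacksquare$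

On $c_0(\mathbb N)$ let $|x|_w=(\sum_{n\ge1}2^{-n}x_n^2)^{1/2}$ and $\|x\|=\|x\|_\infty+|x|_w$. The norm $|\cdot|_w$ comes from an inner product, so it is strictly convex, and so is $\|\cdot\|$ by Lemma 3. Since $\sum2^{-n}=1$, we have $\|x\|_\infty\le\|x\|\le2\|x\|_\infty$.

This norm is not M-embedded. If $f\in c_0(\mathbb N)$ is supported in $\{7,8,\dots\}$, then $|f|_w\le(\sum_{n\ge7}2^{-n})^{1/2}\|f\|_\infty=\frac18\|f\|_\infty$, so $\|f\|\le\frac98\|f\|_\infty$. Hence $Tf=\frac89f$ defines an operator $c_0(\{7,8,\dots\})\to X$ of norm at most $1$. Let $x=te_1$ with $t=1/(1+2^{-1/2})\approx0.586$, so that $\|x\|=1$ and $|x|_w=t/\sqrt2=\sqrt2-1$. For every $n\ge7$,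
$$\|x+Te_n\|\ge\max\{t,\tfrac89\}+|x|_w=\tfrac89+\sqrt2-1>1.2,$$
and the first part of Proposition 2 is violated with $\varepsilon=\frac15$. A strictly convex M-embedded norm on $c_0(\mathbb N)$ must therefore be built with more care; we do this in the proof of Theorem 5.

## From single vectors to compact sets, separable subspaces and operators

Proposition 2 tests only the vectors $Te_\gamma$, but $T$ is arbitrary. Precomposing $T$ with a suitable operator upgrades it. For $\Lambda\subset\Gamma$ we regard $c_0(\Gamma\setminus\Lambda)$ as the subspace of functions in $c_0(\Gamma)$ that vanish on $\Lambda$.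

**Theorem 4.** Let $X$ be M-embedded.

1. Let $T:c_0(\Gamma)\to X$ be linear with $\|T\|\le1$, let $K\subset B_X$ be norm compact, and let $\varepsilon>0$. There is a finite $F\subset\Gamma$ with $\|x+Tf\|\le1+\varepsilon$ for all $x\in K$ and $f\in B_{c_0(\Gamma\setminus F)}$.
2. Let $T$ be as in 1 and $Y\subset X$ a separable subspace. There is a countable $\Lambda\subset\Gamma$ with
$$\|y+Tf\|\le\max\{\|y\|,\|f\|_\infty\}\qquad(y\in Y,\ f\in c_0(\Gamma\setminus\Lambda)).$$
3. If $B_X$ has an extreme point (in particular, if $X\ne\{0\}$ is strictly convex), then every bounded operator $T:c_0(\Gamma)\to X$, $\Gamma$ arbitrary, satisfies $Te_\gamma=0$ for all but countably many $\gamma$, so it has separable range. In particular $X$ contains no isomorphic copy of $c_0(\omega_1)$.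
4. If $B_X$ has a strongly extreme point $x$ (that is, $\|x\|=1$, and $\|x\pm z_n\|\to1$ implies $\|z_n\|\to0$), then $X$ contains no isomorphic copy of $c_0$.

For the last notion: in a Hilbert space every unit vector is strongly extreme, since $\|x+z\|^2+\|x-z\|^2=2+2\|z\|^2$.

*Proof.* **Step 1 (part 1, one vector).** We reduce to Proposition 2 by gluing bad functions into one operator. Let $K=\{x\}$ and suppose that no finite $F$ works. Given finitely supported $f_1,\dots,f_{n-1}$, let $F$ be the union of their supports. There is $f\in B_{c_0(\Gamma\setminus F)}$ with $\|x+Tf\|>1+\varepsilon$. The restrictions of $f$ to finite sets converge to suitable approximations of $f$ in norm and lie in $B_{c_0(\Gamma\setminus F)}$; more precisely, for each $\delta>0$ the restriction of $f$ to the finite set $\{|f|\ge\delta\}$ is within $\delta$ of $f$. So some such restriction $f_n$ still satisfies $\|x+Tf_n\|>1+\varepsilon$. The resulting $f_1,f_2,\dots$ in $B_{c_0(\Gamma)}$ have disjoint supports, so $Se_n=f_n$ defines an operator $S:c_0(\mathbb N)\to c_0(\Gamma)$ with $\|S\|\le1$: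 indeed $\|\sum_nb_nf_n\|_\infty=\sup_n|b_n|\|f_n\|_\infty\le\sup_n|b_n|$. Then $TS:c_0(\mathbb N)\to X$ has norm at most $1$ and $\|x+TSe_n\|>1+\varepsilon$ for every $n$, contrary to Proposition 2.

**Step 2 (part 1, compact $K$).** We use a finite net. Let $x_1,\dots,x_r\in K$ be an $\varepsilon/2$-net of $K$, let $F_i$ be the finite set from Step 1 for $x_i$ and $\varepsilon/2$, and let $F=F_1\cup\dots\cup F_r$. For $x\in K$ choose $i$ with $\|x-x_i\|\le\varepsilon/2$. Then for $f\in B_{c_0(\Gamma\setminus F)}$ we get $\|x+Tf\|\le\|x-x_i\|+\|x_i+Tf\|\le\frac\varepsilon2+1+\frac\varepsilon2$.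

**Step 3 (part 2).** We take countable unions and then use density and scaling. Let $D$ be a countable dense subset of $B_Y$, and let $\Lambda$ be the union over $x\in D$ and $n\in\mathbb N$ of the finite sets from part 1 for $K=\{x\}$ and $\varepsilon=1/n$. Then $\Lambda$ is countable, and $\|x+Tf\|\le1$ for $x\in D$ and $f\in B_{c_0(\Gamma\setminus\Lambda)}$. By density this holds for all $x\in B_Y$. For general $y\in Y$ and $f\in c_0(\Gamma\setminus\Lambda)$, not both $0$, divide both by $r=\max\{\|y\|,\|f\|_\infty\}$: $\|y/r+T(f/r)\|\le1$.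

**Step 4 (part 3).** We read extremality against Proposition 2. Scale so that $\|T\|\le1$, and let $x$ be an extreme point of $B_X$. For all but countably many $\gamma$ both $x+Te_\gamma$ and $x-Te_\gamma$ lie in $B_X$, and their midpoint is $x$, so $Te_\gamma=0$. Since every $f\in c_0(\Gamma)$ is a norm limit of finite combinations of the $e_\gamma$, the range of $T$ lies in the closed span of countably many vectors, hence is separable. If $X\ne\{0\}$ is strictly convex, every point of $S_X$ is extreme, as seen at the start. An isomorphic embedding of $c_0(\omega_1)$ would have $Te_\gamma\ne0$ for uncountably many $\gamma$.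

**Step 5 (part 4).** We use the first part of Proposition 2, with $\varepsilon$. Let $T:c_0(\mathbb N)\to X$ be an isomorphic embedding, scaled so that $\|T\|\le1$. Proposition 2 for $T$ and $-T$ gives $\limsup_n\|x\pm Te_n\|\le1$. Since $\|x+Te_n\|+\|x-Te_n\|\ge2\|x\|=2$, also $\liminf_n\|x\pm Te_n\|\ge1$ for both signs. Thus $\|x\pm Te_n\|\to1$, and strong extremality gives $\|Te_n\|\to0$. But an embedding has $\inf_n\|Te_n\|>0$, a contradiction. $\blacksquare$

The estimate in part 2 has the best constants: in $(c_0(\Gamma),\|\cdot\|_\infty)$ with $T=\mathrm{Id}$ it is an equality for disjointly supported $y$ and $f$. The word "countable" in parts 2 and 3 cannot be replaced by "finite". Indeed, Theorem 5 below gives a strictly convex M-embedded renorming $X$ of $c_0(\mathbb N)$. There, for $x\in S_X$ and $c>0$, the inequalities $\|x\pm ce_n\|\le1$ hold for no $n$, since $x$ is extreme. With $T=c\,\mathrm{Id}$, $\|T\|\le1$, and $Y=\mathbb Rx$, no finite $\Lambda$ works in part 2, and $Te_n\ne0$ for all $n$ in part 3.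

## Growing exponents: the countable case

For Banach spaces $(E_i)_{i\in I}$ let $(\bigoplus_{i\in I}E_i)_{c_0}$ be the space of families $z=(z_i)$, $z_i\in E_i$, with $(\|z_i\|)_i\in c_0(I)$, normed by $\sup_i\|z_i\|$. With all $E_i=\mathbb R$ this is $c_0(I)$.

**Theorem 5.** Let $(E_i)_{i\in I}$ be nonzero reflexive spaces and $Z=(\bigoplus_{i\in I}E_i)_{c_0}$. Then $Z$ has an equivalent strictly convex M-embedded norm if and only if $I$ is countable. In particular, for infinite $\Gamma$, $c_0(\Gamma)$ has a strictly convex M-embedded renorming if and only if $\Gamma$ is countable, and in that case the norm can be chosen so that the unit vectors form a 1-unconditional basis.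

*Proof of necessity.* Let $X$ be $Z$ with an equivalent strictly convex M-embedded norm; we may assume $I\neq\emptyset$. Pick unit vectors $e_i'\in E_i$. Since $\|\sum a_ie_i'\|_Z=\sup|a_i|$ for finite sums, $e_i\mapsto e_i'$ extends to an isometric embedding $c_0(I)\to Z$, hence to an isomorphic embedding $T:c_0(I)\to X$. By Theorem 4, part 3, $Te_i=0$ for all but countably many $i$. But $Te_i\ne0$ for every $i$, so $I$ is countable.

*Proof of sufficiency.* We use one outside result: every reflexive space has an equivalent strictly convex norm (Lindenstrauss, *On nonseparable reflexive Banach spaces*, Bull. Amer. Math. Soc. 72 (1966)). If $I$ is finite, $Z$ is reflexive. Give it an equivalent strictly convex norm; the space is still reflexive, so $X^\perp=\{0\}$ and it is M-embedded. From now on let $I=\mathbb N=\{1,2,\dots\}$.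

What should the norm look like? The example with $\|\cdot\|_\infty+|\cdot|_w$ failed because the weighted part of $x$ and the supremum part of a tail added up. We want a functional that is additive over disjoint supports and makes tails cheap. Sums of powers are additive, and letting the exponents grow makes the sum comparable with the supremum.

**Step 1 (norms on the summands).** We make each $E_n$ strictly convex with uniform constants. Let $|||\cdot|||$ be an equivalent strictly convex norm on $E_n$ with $|||\cdot|||\le M\|\cdot\|$. Put $|\cdot|_n=\|\cdot\|+M^{-1}|||\cdot|||$. By Lemma 3 it is strictly convex, and $\|\cdot\|\le|\cdot|_n\le2\|\cdot\|$. If $E_n=\mathbb R$, simply take the absolute value.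

**Step 2 (the norm $N$).** We define the norm and record how it relates to the sum of powers. Let $W=(\bigoplus E_n)_{\ell_\infty}$ be the space of bounded families, let $p_n=n+1\ge2$, and put
$$\rho(z)=\sum_n|z_n|_n^{p_n}\in[0,\infty],\qquad N(z)=\inf\{\lambda>0:\rho(z/\lambda)\le1\}\qquad(z\in W).$$
The function $\rho$ is convex and even, $\rho(0)=0$, and $t\mapsto\rho(tz)$ is nondecreasing on $[0,\infty)$. If $\sup_n|z_n|_n\le\frac12$, then $\rho(z)\le\sum_n2^{-n-1}\le1$; and $\rho(z/\lambda)\le1$ forces $|z_n|_n\le\lambda$ for all $n$. Hence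
$$\sup_n|z_n|_n\le N(z)\le2\sup_n|z_n|_n .\tag{4}$$
So $N$ is finite and vanishes only at $0$; homogeneity is clear because $\rho$ is even. For the triangle inequality, let $\lambda>N(x)$ and $\mu>N(y)$. Then $\rho(x/\lambda),\rho(y/\mu)\le1$, and convexity gives
$$\rho\Bigl(\frac{x+y}{\lambda+\mu}\Bigr)\le\frac\lambda{\lambda+\mu}\,\rho\Bigl(\frac x\lambda\Bigr)+\frac\mu{\lambda+\mu}\,\rho\Bigl(\frac y\mu\Bigr)\le1,$$
so $N(x+y)\le\lambda+\mu$. Letting $\lambda\downarrow N(z)$ for $z\ne0$, monotone convergence gives $\rho(z/N(z))\le1$. Therefore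
$$N(z)\le1\iff\rho(z)\le1,\qquad\text{and}\qquad \rho(z)\le N(z)\ \text{ if }N(z)\le1 .\tag{5}$$
The second statement follows by convexity: for $z\neq0$, $z=N(z)\cdot\frac z{N(z)}+(1-N(z))\cdot0$, so $\rho(z)\le N(z)\rho(z/N(z))\le N(z)$. It gives one direction of the first; the other is the definition of $N$.

Let $X=(Z,N)$. By (4) and Step 1, $N$ is equivalent to the original norm of $Z$. If all $E_n=\mathbb R$, then $\rho$, and so $N$, is monotone in $(|z_n|)_n$, and the unit vectors span a dense subspace, so they form a 1-unconditional basis.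

**Step 3 ($\rho=1$ on $S_X$).** To exploit strict convexity of the powers we need the value of $\rho$ on the sphere. Let $z\in Z$ with $N(z)=1$. Then $\rho(z)\le1$ by (5). Since $|z_n|_n\to0$, for any $R>0$ there is $n_0$ with $R|z_n|_n\le\frac12$ for $n\ge n_0$; so for $t\in[0,R]$ the terms of $\rho(tz)$ with $n\ge n_0$ are at most $2^{-n-1}$. Hence $t\mapsto\rho(tz)$ is finite and continuous on $[0,\infty)$. If $\rho(z)<1$, then $\rho((1+\eta)z)\le1$ for some $\eta>0$, so $N(z)\le(1+\eta)^{-1}<1$, a contradiction. So $\rho(z)=1$.

**Step 4 (strict convexity of $X$).** We compare term by term. Let $N(x)=N(y)=N(\frac{x+y}2)=1$ with $x,y\in Z$. By Step 3,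
$$\sum_n\Bigl(\tfrac12|x_n|_n^{p_n}+\tfrac12|y_n|_n^{p_n}-\bigl|\tfrac{x_n+y_n}2\bigr|_n^{p_n}\Bigr)=\tfrac12+\tfrac12-1=0 .$$
Every term is $\ge0$, because
$$\bigl|\tfrac{x_n+y_n}2\bigr|_n^{p_n}\le\Bigl(\tfrac{|x_n|_n+|y_n|_n}2\Bigr)^{p_n}\le\tfrac12|x_n|_n^{p_n}+\tfrac12|y_n|_n^{p_n}.$$
So every term is $0$, and both inequalities are equalities for each $n$. The second one and strict convexity of $t\mapsto t^{p_n}$ on $[0,\infty)$ give $|x_n|_n=|y_n|_n$; then the first gives $|\frac{x_n+y_n}2|_n=|x_n|_n$. Strict convexity of $|\cdot|_n$ yields $x_n=y_n$. By homogeneity, $N$ is strictly convex on $Z$.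

**Step 5 (the bidual norm is $N$).** We identify the bidual isometrically, as M-embeddedness depends on its norm. As sets with equivalent norms, $X^*=(\bigoplus E_n^*)_{\ell_1}$ and, by reflexivity of the $E_n$, $X^{**}=W$, with pairing $v(f)=\sum_nv_n(f_n)$. Let $P_M$ be the projection onto the first $M$ coordinates. On $X$ it has norm at most $1$, since $\rho(P_Mz)\le\rho(z)$. For $f\in W$ we have $P_M^{**}f=P_Mf\in X$, so $N(P_Mf)=\|P_M^{**}f\|_{X^{**}}\le\|f\|_{X^{**}}$. Also $P_Mf\to f$ weak*, so by weak* lower semicontinuity $\|f\|_{X^{**}}\le\sup_MN(P_Mf)$. Thus $\|f\|_{X^{**}}=\sup_MN(P_Mf)$. Clearly $N(P_Mf)\le N(f)$. Conversely, if $\lambda>0$ and $N(P_Mf)\le\lambda$ for all $M$, then $\rho(P_Mf/\lambda)\le1$ for all $M$ by (5), and $M\to\infty$ gives $\rho(f/\lambda)\le1$, that is, $N(f)\le\lambda$. So $\|f\|_{X^{**}}=N(f)$.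

**Step 6 (M-embeddedness).** We repeat the argument for the supremum norm, with $\rho$ in the place of the supremum. Let $u\in X^\perp$, $v\in X^*$, $\varepsilon>0$. Finitely supported vectors are dense in $X$, so there is a finitely supported $x$ with $N(x)<1$ and $v(x)>\|v\|-\varepsilon$. By (5), $\rho(x)\le N(x)<1$. By Step 5 there is $f\in W$ with $N(f)\le1$ and $u(f)>\|u\|-\varepsilon$, and $\rho(f)\le1$. Put $f_M=f-P_Mf$. Then $u(f_M)=u(f)$ because $P_Mf\in X$. As $M\to\infty$, $\rho(f_M)=\sum_{n>M}|f_n|_n^{p_n}\to0$, being the tail of a convergent series, and $v(f_M)=\sum_{n>M}v_n(f_n)\to0$, because $v$ lies in an $\ell_1$-sum and $f$ is bounded. For large $M$ the supports of $x$ and $f_M$ are disjoint, and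
$$\rho(x+f_M)=\rho(x)+\rho(f_M)\le1,$$
so $N(x+f_M)\le1$. Since $u(x)=0$, for large $M$
$$\|u+v\|\ge(u+v)(x+f_M)=v(x)+u(f)+v(f_M)\ge\|u\|+\|v\|-3\varepsilon .$$
As $\varepsilon$ was arbitrary, the triangle inequality gives $\|u+v\|=\|u\|+\|v\|$, that is, $X^{***}=X^\perp\oplus_1X^*$.

**Step 7 (the case of $c_0(\Gamma)$).** It remains to specialize. Take all $E_i=\mathbb R$ and $I=\Gamma$ infinite. Necessity gives that $\Gamma$ is countable. If $\Gamma$ is countable, index it by $\mathbb N$; the norm $N$ does what is claimed, and Step 2 gives the 1-unconditional basis. $\blacksquare$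

Three computations with $E_n=\mathbb R$ show how this norm sits with the rest of the talk.

First, the finite exceptional sets of Proposition 2 can be watched growing. Take $x=e_1$ and $T=\frac12\mathrm{Id}$, which has norm at most $1$ by (4). For $n\ge2$, $\rho(e_1+\frac12e_n)=1+2^{-n-1}>1$, so $N(e_1+\frac12e_n)>1$ for every such $n$. On the other hand
$$\rho\Bigl(\frac{e_1+\frac12e_n}{1+\varepsilon}\Bigr)\le(1+\varepsilon)^{-2}+2^{-n-1}\le1$$
for all large $n$, so $N(e_1+\frac12e_n)\le1+\varepsilon$ with finitely many exceptions. As $\varepsilon\downarrow0$ the exceptional sets fill up all of $\{2,3,\dots\}$.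

Second, Step 3 really used $|z_n|\to0$. Let $z\in\ell_\infty$ have $z_n=(4n^2)^{-1/(n+1)}$. Then $\rho(z)=\sum\frac1{4n^2}=\frac{\pi^2}{24}<1$, while the terms of $\rho((1+\eta)z)$ are $(1+\eta)^{n+1}/(4n^2)\to\infty$ for each $\eta>0$. So $N(z)=1$ although $\rho(z)<1$. Here $z_1=\frac12$; replacing it by $\frac12\pm\frac14$ gives $\rho\le\frac{\pi^2}{24}-\frac14+\frac9{16}<1$, and the same divergence, so $N(z\pm\frac14e_1)=1$ as well. Thus the norm of $X^{**}$ is not strictly convex, although that of $X$ is.

Third, the recipe cannot be copied for uncountable $\Gamma$, as Theorem 1 demands. Suppose exponents $p_\gamma\ge1$ are given and $N$ is defined from $\sum_\gamma|z_\gamma|^{p_\gamma}$ as before. Since $\Gamma=\bigcup_{p\in\mathbb N}\{\gamma:p_\gamma\le p\}$, for some $p$ the set $G=\{\gamma:p_\gamma\le p\}$ is uncountable. Let $z$ be the indicator of $k$ points of $G$. If $\rho(z/\lambda)\le1$, then $\lambda\ge1$ and $k\lambda^{-p}\le\rho(z/\lambda)\le1$, so $N(z)\ge k^{1/p}$ while $\|z\|_\infty=1$. As $k$ is arbitrary, $N$ is not equivalent to $\|\cdot\|_\infty$.
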